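# Adding a strand to a graph braid group

Put $m$ particles on a graph. They may move but never collide, and they carry no names. The loops in the space of all such configurations form a group, the braid group of the graph on $m$ strands. Does the group on $m$ strands sit inside the group on $n$ strands when $m\le n$?

The first guess is yes, for a simple reason: add $n-m$ spare particles, put them where they disturb nobody, and let the old particles move as before. The question comes from Anthony Genevois, "Negative curvature in graph braid groups", arXiv:1912.10674 (2019). We shall see that the guessed answer is right for every graph, but that the guessed reason needs work. On the circle with $m\ge2$ it is false, and on every graph with a branching vertex it becomes true once the spare particle is allowed to step aside.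

## 1. Configurations, graphs and their braid groups

**Definition (configuration spaces).** For a space $X$ and $n\ge1$,
$$C_n(X)=\{(x_1,\dots,x_n)\in X^n\mid x_i\ne x_j\text{ for all }i\neq j\},\qquad UC_n(X)=C_n(X)/\mathfrak S_n ,$$
where $\mathfrak S_n$ permutes coordinates. The braid group is $B_n(X,\ast)=\pi_1(UC_n(X),\ast)$.

**Definition (graph).** A *graph* $\Gamma$ is a connected one-dimensional CW-complex that is not a single point. It may be infinite, and a vertex may have infinitely many edges. Each edge $e$ has a characteristic map $\varphi_e:[0,1]\to\Gamma$. Since $\Gamma$ is connected and not a point, every vertex is the end of an edge, so $\bigsqcup_e[0,1]\to\Gamma$ is onto. It is a quotient map, because $\Gamma$ carries the weak topology. The *degree* of a vertex is the number of edge-ends at it, so a loop counts twice. All degrees are at least $1$.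

*The base point does not matter.* For a graph, $UC_n(\Gamma)$ is path-connected, so we may write $B_n(\Gamma)$. Indeed, give every edge length $1$ and fix an edge $e$ with interior $\mathring e$. If a configuration has points outside $\mathring e$, choose one of them, $x_i$, whose path distance to the set of ends of $e$ is minimal, and let $\gamma$ be a shortest path from $x_i$ to that set. It stays outside $\mathring e$. No other $x_j$ lies on it, because points of $\gamma$ other than $x_i$ are strictly closer to the ends of $e$. Slide the points already in $\mathring e$ away from the end of $e$ to which $\gamma$ leads, then push $x_i$ along $\gamma$ and a little way into $\mathring e$. After finitely many such moves all points are in $\mathring e\cong(0,1)$, and the $n$-point subsets of $(0,1)$ form the convex set $\{t_1<\dots<t_n\}$.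

**Definition (partly labeled configurations).** Let $\mathfrak S_m\le\mathfrak S_n$ permute the first $m$ coordinates. Put $UC_{m|n-m}(\Gamma)=C_n(\Gamma)/\mathfrak S_m$: the last $n-m$ points keep their names. Let $\mathrm{pr}:C_n(\Gamma)\to C_m(\Gamma)$ be the projection to the first $m$ coordinates and $q:UC_{m|n-m}(\Gamma)\to UC_m(\Gamma)$ the induced map that forgets the named points.

For example, $UC_{1|1}(\Gamma)=C_2(\Gamma)$, and $UC_{2|1}(\Gamma)$ consists of two anonymous particles and one marked particle.

**Definition (right homotopy inverse, retract).** A *right homotopy inverse* of $q:E\to B$ is a map $F:B\to E$ with $q\circ F\simeq\mathrm{id}_B$. If $q\circ F=\mathrm{id}_B$, then $F$ is a *strict section*. A subgroup $R$ of a group $K$ is a *retract* of $K$ if some homomorphism $K\to R$ is the identity on $R$.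

For example, $\mathbb Z\times0$ is a retract of $\mathbb Z^2$. But $2\mathbb Z$ is not a retract of $\mathbb Z$: the image $z\in2\mathbb Z$ of $1$ would satisfy $2z=2$.

We use these textbook facts.

* **(F1)** If $p$ is a quotient map and $L$ is locally compact Hausdorff, then $p\times\mathrm{id}_L$ is a quotient map (J. H. C. Whitehead). The restriction of a quotient map $p:X\to Y$ to $p^{-1}(Z)\to Z$, for $Z\subset Y$ closed, is again a quotient map: if $D\subset Z$ and $p^{-1}(D)$ is closed in $p^{-1}(Z)$, then it is closed in $X$, so $D$ is closed in $Y$.
* **(F2)** If a finite group $G$ acts freely on a Hausdorff space $Y$, every point has a neighborhood $U$ whose translates $gU$ are pairwise disjoint. Hence for $G'\le G$ the map $Y/G'\to Y/G$ is a covering with $[G:G']$ sheets.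
* **(F3)** A covering $p:\tilde Y\to Y$ is injective on $\pi_1$. The index of the image is the number of points of the fiber in the path component of the base point.
* **(F4)** If $f:Y\to Y$ is homotopic to the identity, then $f_*:\pi_1(Y,y)\to\pi_1(Y,f(y))$ is an isomorphism for every $y$.
* **(F5)** If $G$ acts freely and properly discontinuously on a simply connected space $E$, then $\pi_1(E/G)\cong G$. The element $g$ corresponds to the image of a path in $E$ from the base point $t$ to $gt$.

## 2. Intervals, circles and graphs with a leaf

**Intervals.** Let $I\subset\mathbb R$ be an interval of any type. Then $UC_n(I)\cong\{t_1<\dots<t_n\}\subset I^n$ is convex, so $B_n(I)=1$ for all $n$. The answer is yes, trivially.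

**The circle.** Let $S^1=\mathbb R/\mathbb Z$,
$$E_n=\{t\in\mathbb R^n: t_1<\dots<t_n<t_1+1\},\qquad \sigma(t_1,\dots,t_n)=(t_2,\dots,t_n,t_1+1).$$
The set $E_n$ is convex, and $\sigma$ maps it bijectively to itself. The sum $S(t)=\sum t_i$ satisfies $S(\sigma^kt)=S(t)+k$. So the translates of $\{t'\in E_n:|S(t')-S(t)|<\tfrac12\}$ under $\langle\sigma\rangle$ are pairwise disjoint, and $\langle\sigma\rangle\cong\mathbb Z$ acts freely and properly discontinuously.

The quotient is $UC_n(S^1)$. The map $E_n\to UC_n(S^1)$, $t\mapsto\{t_i\bmod1\}$, is onto. It is also open, since it is the covering $\mathbb R^n\to(S^1)^n$ restricted to an open set, followed by the open map $C_n\to UC_n$. So it is a quotient map, and we need its fibers. Extend $t$ to a sequence indexed by $\mathbb Z$ by $t_{i+n}=t_i+1$. This is the increasing enumeration of the preimage in $\mathbb R$ of the configuration. If $t,t'$ give the same configuration, the two enumerations differ by a shift, so $t'=\sigma^kt$. Conversely $t$ and $\sigma t$ give the same configuration. By (F5),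
$$B_n(S^1)=\langle\sigma\rangle\cong\mathbb Z\quad\text{for all }n\ge1. \tag{1}$$
So $B_m(S^1)\cong B_n(S^1)$, and the answer is again yes.

What about the reason? One can add a particle $p$ halfway between $x_1$ and the next particle counterclockwise (for $m=1$, at the point opposite to $x_1$). This is a strict section of $C_{m+1}(S^1)\to C_m(S^1)$. But for $m\ge2$ it uses the name of $x_1$, so it does not descend to unordered configurations. Section 7 shows that for $m\ge2$ nothing else helps, not even up to homotopy.

**Graphs with a leaf.** Suppose $\varphi_e(0)=w$ has degree $1$. Put $j_t(\varphi_e(u))=\varphi_e\big(u+\tfrac t2(1-u)\big)$, and $j_t=\mathrm{id}$ on the other edges. By (F1) this is continuous on $\Gamma\times[0,1]$. Each $j_t$ is injective, $j_0=\mathrm{id}$, and $j_1$ misses $w$. So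
$$(x_1,\dots,x_m)\longmapsto(j_1(x_1),\dots,j_1(x_m);\,w)$$
is an $\mathfrak S_m$-equivariant map $C_m(\Gamma)\to C_{m+1}(\Gamma)$, and after forgetting $w$ it is homotopic to the identity through $(j_t(x_1),\dots,j_t(x_m))$. Here the guessed reason works as it stands: the spare particle lives at the leaf.

## 3. What is true

**Theorem A.** For every connected one-dimensional CW-complex $\Gamma$ that is not a point, finite or infinite, locally finite or not, $B_m(\Gamma)$ embeds into $B_n(\Gamma)$ for all $1\le m\le n$.

**Theorem B.** Suppose $\Gamma$ has a vertex of degree $\ge3$ (loops count twice), and let $1\le m\le n$. There is an $\mathfrak S_m$-equivariant continuous map $\Phi:C_m(\Gamma)\to C_n(\Gamma)$ such that $\mathrm{pr}\circ\Phi$ is $\mathfrak S_m$-equivariantly homotopic to the identity. Consequently: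

1. $q$ has a right homotopy inverse. The group $B_m(\Gamma)$ is isomorphic to a retract of a subgroup of $B_n(\Gamma)$ of index at most $n!/m!$.
2. $\mathrm{pr}_*:\pi_1(C_n(\Gamma),\Phi(x))\to\pi_1(C_m(\Gamma),\mathrm{pr}\,\Phi(x))$ is a split surjection for every $x\in C_m(\Gamma)$.

**Theorem C.** The map $q:UC_{m|1}(\Gamma)\to UC_m(\Gamma)$ has a right homotopy inverse if and only if it is not the case that both $\Gamma\cong S^1$ and $m\ge2$.

Theorem B is the heart of the matter. Theorem A follows from it and from the two computations of Section 2.

## 4. Two obstructions to an undisturbed spare particle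

**A fixed parking place on the theta graph.** Let $\Theta$ have two vertices and three edges joining them. We try to imitate the leaf: keep the spare particle at a fixed point $p$, and displace every other particle by one map $f:\Theta\to\Theta$ that is homotopic to the identity and misses $p$. No such $f$ exists. Its image is compact, hence closed, so if $f$ misses a point, it misses a nonempty open set, and therefore a point $p'$ in the interior of an edge. The space $\Theta\setminus\{p'\}$ deformation retracts to the circle formed by the other two edges. So $f_*$ on $H_1(\Theta)\cong\mathbb Z^2$ factors through $\mathbb Z$ and is not the identity.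

This rules out only that particular recipe. The spare particle may move as well. For $m=1$ on $\Theta$, let it sit at $g(x)$, where $g$ first folds $\Theta$ onto a cycle $C$ (the third edge goes onto one of the other two, and $C$ stays fixed) and then rotates $C$ by a half turn. If $g(x)=x$, then $x\in C$, and $x$ would be fixed by the half turn, which is impossible. So $x\mapsto(x,g(x))$ is a strict section, with no displacement at all.

**Stepping aside inside a star.** We want a construction near one vertex that works on every graph with branching and for every $m$. Park the spare particle at a vertex $v$ of degree $\ge3$, and let it step aside inside a small star around $v$ when a particle comes. Let the star have legs $h_i([0,1])$, $i\in I$, with $h_i(0)=v$. The most modest attempt does not disturb the visitor: when it is at $y$, the spare is at $\pi(y)\ne y$, with $\pi(y)$ in the star and $\pi(y)=v$ when $y$ is an outer end $h_i(1)$.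

This fails, and we can see where. We have $\pi(v)\neq v$, say $\pi(v)=h_k(t_0)$ with $t_0>0$. Let $\kappa$ be the continuous function on the star with $\kappa(h_k(t))=t$ and $\kappa=0$ on the other legs. Then $\kappa(\pi(h_k(s)))-s$ equals $t_0>0$ at $s=0$ and $-1$ at $s=1$. It vanishes at some $s\in(0,1)$. There $\kappa(\pi(h_k(s)))=s>0$, so $\pi(h_k(s))=h_k(s)$: a collision.

In words: when the visitor is at $v$, the spare is waiting on some leg, say $h_1$. A visitor who arrives along any other leg causes no trouble. A visitor who arrives along $h_1$ must *change places* with the spare particle, because the spare starts between the visitor and $v$ and must end up behind the visitor. On a star with three legs two particles can change places if both move: one backs into a second leg, the other into a third. So the visitor on $h_1$ has to be displaced. This is harmless provided the displacement can be undone by a homotopy that stays in the configuration space, and this is why we ask only for $\mathrm{pr}\circ\Phi\simeq\mathrm{id}$.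

With several particles there is one more point. We let only the particle closest to $v$ interact with the spare, inside a star whose radius is the distance of the *second* closest particle. Then the others are never met. When two particles tie for closest, the nearest one is at the outer end of the star, where nothing happens, so the rule is continuous.

## 5. Proof of Theorem B: the map

It suffices to add one particle at a time: for each $m\ge1$ we construct an $\mathfrak S_m$-equivariant $\Phi_m:C_m(\Gamma)\to C_{m+1}(\Gamma)$ with $\mathrm{pr}\circ\Phi_m\simeq\mathrm{id}$ equivariantly. Step 7 below assembles these maps.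

**Step 1. Coordinates near $v$.** *Purpose: to fix the star and a measure of closeness to $v$ that is continuous even if $\Gamma$ is not locally finite.*

Let $v$ have degree $\ge3$. Each end of an edge at $v$ gives a half-edge $h:[0,1]\to\Gamma$, namely $h(t)=\varphi_e(t/3)$ if $\varphi_e(0)=v$, and $h(t)=\varphi_e(1-t/3)$ if $\varphi_e(1)=v$. A loop gives two of them. Index them as $(h_i)_{i\in I}$, with $1,2,3\in I$ distinct. Each $h_i$ is injective, $h_i(0)=v$, and the sets $h_i((0,1])$ are pairwise disjoint.

Define $\rho:\Gamma\to[0,1]$ by $\rho(h_i(t))=t$, and $\rho=1$ off the images of the $h_i$. On each edge, $\rho\circ\varphi_e$ is $1$ on the middle third. On an outer third it is linear from $0$ to $1$ if that end is at $v$, and constantly $1$ otherwise. So every $\rho\circ\varphi_e$ is continuous, hence $\rho$ is. Moreover $\rho^{-1}(0)=\{v\}$, and every $y$ with $\rho(y)<1$ is some $h_i(t)$ with $t=\rho(y)$.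

For $j\in\{2,3\}$ let $\ell_{1j}:[-1,1]\to\Gamma$ be the embedded arc
$$\ell_{1j}(c)=h_1(c)\ \ (c\ge0),\qquad \ell_{1j}(c)=h_j(-c)\ \ (c\le0).$$
Note that $\rho(\ell_{1j}(c))=|c|$.

**Step 2. The choreography.** *Purpose: to write the exchange on the leg $h_1$ as two explicit functions.*

Let $a,b:[0,1]\to[-1,1]$ be the continuous piecewise linear functions

| $s$ | $[0,\frac14]$ | $[\frac14,\frac12]$ | $[\frac12,\frac34]$ | $[\frac34,1]$ |
|---|---|---|---|---|
| $a(s)$ | $-2s$ | $-\frac12$ | $-\frac12+4(s-\frac12)$ | $\frac12+2(s-\frac34)$ |
| $b(s)$ | $\frac12$ | $\frac12-4(s-\frac14)$ | $-\frac12$ | $-2(1-s)$ |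

The visitor on $h_1$ at relative height $s$ will be moved to position $a(s)$ on the arc $\ell_{12}$, and the spare will be at position $b(s)$ on $\ell_{13}$. Read the table from right to left, as the visitor approaches:

* $s$ from $1$ to $\frac34$: the spare leaves $v$ and backs into $h_3$ to depth $\frac12$, while the visitor comes down to $h_1(\frac12)$;
* $s$ from $\frac34$ to $\frac12$: the spare waits, while the visitor crosses $v$ and goes into $h_2$ to depth $\frac12$;
* $s$ from $\frac12$ to $\frac14$: the visitor waits, while the spare crosses $v$ and goes into $h_1$ to depth $\frac12$;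
* $s$ from $\frac14$ to $0$: the spare waits, while the visitor comes back to $v$.

We record
$$a(0)=0,\quad a(1)=1,\quad b(0)=\tfrac12,\quad b(1)=0,\quad |a(s)|<1\text{ for }s<1,\quad |b|\le\tfrac12. \tag{2}$$

**Step 3. The maps $\xi_t$ and $\pi$ at scale $r$.** *Purpose: to define the position of the displaced visitor ($\xi_0$), a homotopy bringing it back ($\xi_t$), and the position of the spare ($\pi$), in a star of radius $r$.*

Let $W=\{(y,r)\in\Gamma\times(0,1]:\rho(y)\le r\}$, a closed subset of $\Gamma\times(0,1]$. For $(y,r)\in W$ and $t\in[0,1]$ define:

* (i) if $\rho(y)=r$: $\ \xi_t(y,r)=y$ and $\pi(y,r)=v$;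
* (ii) if $y=h_i(rs)$ with $i\ne1$ and $0\le s\le1$: $\ \xi_t(y,r)=y$ and $\pi(y,r)=h_1\big(r\tfrac{1-s}2\big)$;
* (iii) if $y=h_1(rs)$ with $0\le s\le1$: $\ \xi_t(y,r)=\ell_{12}\big(r((1-t)a(s)+ts)\big)$ and $\pi(y,r)=\ell_{13}(r\,b(s))$.

*Every point of $W$ is covered.* If $\rho(y)<r$, then $\rho(y)<1$, so $y=h_i(rs)$ with $s=\rho(y)/r$.

*The cases agree where they overlap.* At $y=v$ we have $s=0$. Then (ii), for any $i$, gives $\xi_t=v$ and $\pi=h_1(r/2)$. Case (iii) gives $\xi_t=\ell_{12}(0)=v$ and $\pi=\ell_{13}(r/2)=h_1(r/2)$. At $s=1$ we have $\rho(y)=r$. Then (ii) gives $\xi_t=y$ and $\pi=h_1(0)=v$, and (iii) gives $\xi_t=\ell_{12}(r)=h_1(r)=y$ and $\pi=\ell_{13}(0)=v$, both as in (i). So $\xi$ and $\pi$ are well defined.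

**Step 4. Continuity of $\xi:W\times[0,1]\to\Gamma$ and $\pi:W\to\Gamma$.** *Purpose: to check continuity in the weak topology, where infinitely many legs may meet at $v$.*

By (F1), the map $\bigsqcup_e[0,1]\to\Gamma$ stays a quotient map after taking the product with the locally compact Hausdorff space $(0,1]\times[0,1]$, and then also after restriction to the preimage of the closed set $W\times[0,1]$. The same holds without the factor $[0,1]$, for $\pi$. So it is enough to check continuity after pulling back along each $\varphi_e$. The pullback of $W$ to $[0,1]\times(0,1]$ is the union of at most three closed sets: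

* $\{(u,r):u\le r/3\}$ if $\varphi_e(0)=v$; here $\varphi_e(u)=h_i(rs)$ with $s=3u/r$;
* $\{(u,r):1-u\le r/3\}$ if $\varphi_e(1)=v$; here $\varphi_e(u)=h_{i'}(rs)$ with $s=3(1-u)/r$;
* $\{(u,1):\rho(\varphi_e(u))=1\}$.

They cover the pullback: if $\rho(\varphi_e(u))<1$, then $u$ lies in an outer third at $v$, and $\rho\le r$ puts $(u,r)$ in one of the first two sets. If $\rho(\varphi_e(u))=1$, then $r=1$. On the first two sets $s$ is continuous in $(u,r)$ because $r>0$, and (ii) or (iii) gives continuous formulas. On the third, (i) gives $\xi_t=\varphi_e(u)$ and $\pi=v$. The formulas agree on overlaps by Step 3, so the pullbacks are continuous.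

**Step 5. Three properties.** *Purpose: to collect what the gluing will need.* For $(y,r)\in W$:

* **(P1)** $\xi_1(y,r)=y$. If $\rho(y)=r$, then $\xi_t(y,r)=y$ for all $t$, and $\pi(y,r)=v$.
* **(P2)** If $\rho(y)<r$, then $\rho(\xi_t(y,r))<r$ for all $t$, and $\rho(\pi(y,r))<r$.
* **(P3)** If $\rho(y)<r$, then $\xi_0(y,r)\neq\pi(y,r)$.

(P1) is read off from the definition. In case (iii), $\xi_1=\ell_{12}(rs)=h_1(rs)=y$.

For (P2), $\rho(y)<r$ means $s<1$. In case (ii), $\rho(\xi_t)=rs<r$ and $\rho(\pi)=r\frac{1-s}2<r$. In case (iii), $\rho(\xi_t)=r\,|(1-t)a(s)+ts|\le r\big((1-t)|a(s)|+ts\big)<r$, because $|a(s)|<1$ and $s<1$. Also $\rho(\pi)=r|b(s)|\le r/2$.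

For (P3), recall that different legs meet only in $v$. In case (ii), $\xi_0=y$ lies on $h_i$ with $i\ne1$, and $\pi$ lies on $h_1$. They could coincide only at $v$, but $y=v$ means $s=0$, and then $\pi=h_1(r/2)\ne v$. In case (iii):

* for $s\in[0,\frac14]$, $\xi_0\in h_2([0,1])$ and $\pi=h_1(r/2)$;
* for $s\in[\frac14,\frac12]$, $\xi_0=h_2(r/2)$ and $\pi\in h_1([0,1])\cup h_3([0,1])$;
* for $s\in[\frac12,\frac34]$, $\pi=h_3(r/2)$ and $\xi_0\in h_1([0,1])\cup h_2([0,1])$;
* for $s\in[\frac34,1)$, $\xi_0=h_1(r\,a(s))$ with $a(s)\ge\frac12$, and $\pi\in h_3([0,1])$.

In each line one of the two points is not $v$ and lies on a leg that the other point does not share. So they are distinct.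

**Step 6. The map $\Phi_m$ and its homotopy.** *Purpose: to let the closest particle be the visitor, in a star whose radius is set by the second closest.*

For $1\le k\le m$ let
$$A_k=\{x\in C_m(\Gamma):\rho(x_k)\le\rho(x_l)\ \text{for all }l\},\qquad r_k(x)=\min_{l\ne k}\rho(x_l),$$
with $r_k=1$ if $m=1$. The sets $A_k$ are closed and cover $C_m(\Gamma)$, and $r_k$ is continuous. On $A_k$ we have $r_k>0$: otherwise $\rho(x_l)=0$ for some $l\neq k$, so $\rho(x_k)=0$ too, and $x_k=x_l=v$, a contradiction. Since $\rho(x_k)\le r_k\le1$, the pair $(x_k,r_k(x))$ lies in $W$. On $A_k$ define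
$$\Phi_m(x)=\big(x_1,\dots,x_{k-1},\,\xi_0(x_k,r_k),\,x_{k+1},\dots,x_m;\ \pi(x_k,r_k)\big), \tag{3}$$
$$H_t(x)=\big(x_1,\dots,x_{k-1},\,\xi_t(x_k,r_k),\,x_{k+1},\dots,x_m\big). \tag{4}$$

*Example.* Let $m=2$, $x_1=h_1(\frac25)$, $x_2=h_2(\frac45)$. Then $x\in A_1$, $r_1=\frac45$, $s=\frac12$, $a(s)=b(s)=-\frac12$, so $\Phi_2(x)=\big(h_2(\frac25),h_2(\frac45);h_3(\frac25)\big)$, three distinct points. The displaced visitor is on the leg of $x_2$, but strictly closer to $v$.

*The values lie in configuration spaces.* For $l\neq k$ we have $\rho(x_l)\ge r_k$. If $\rho(x_k)<r_k$, then by (P2) the points $\xi_t(x_k,r_k)$ and $\pi(x_k,r_k)$ have $\rho<r_k$, so they differ from all $x_l$ with $l\ne k$. By (P3), $\xi_0\ne\pi$. If $\rho(x_k)=r_k$, then by (P1) $H_t(x)=x$ and $\Phi_m(x)=(x;v)$. Here $v$ is not a coordinate of $x$, since all coordinates have $\rho\ge r_k>0$.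

*The definitions agree on overlaps.* Let $x\in A_k\cap A_l$ with $k\ne l$. Then $\rho(x_k)=\rho(x_l)$ is the minimum of all the $\rho(x_i)$, so $\rho(x_k)=\rho(x_l)=r_k(x)=r_l(x)$. By (P1) both definitions give $\Phi_m(x)=(x;v)$ and $H_t(x)=x$.

*Continuity.* On each $A_k$ the formulas are continuous by Step 4. By the gluing lemma for the finitely many closed sets $A_k$ (respectively $A_k\times[0,1]$), $\Phi_m$ and $H$ are continuous.

*Equivariance.* Let $\tau\in\mathfrak S_m$ act by $(\tau x)_{\tau(k)}=x_k$. If $x\in A_k$, then $\tau x\in A_{\tau(k)}$ and $r_{\tau(k)}(\tau x)=r_k(x)$. So (3) and (4) for $\tau x$ are obtained from those for $x$ by permuting the first $m$ entries with $\tau$.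

Finally $H_0=\mathrm{pr}\circ\Phi_m$, and $H_1=\mathrm{id}$ by (P1).

**Step 7. From one particle to $n-m$.** *Purpose: to compose the one-step maps.*

Let $\Phi=\Phi_{n-1}\circ\dots\circ\Phi_m$, and $\Phi=\mathrm{id}$ if $n=m$. For $k\ge m$ the map $\Phi_k$ and its homotopy are $\mathfrak S_k$-equivariant, hence $\mathfrak S_m$-equivariant. The same is true of the one-step projection $p_k:C_{k+1}(\Gamma)\to C_k(\Gamma)$. Since $\mathrm{pr}=p_m\circ\dots\circ p_{n-1}$,
$$\mathrm{pr}\circ\Phi=p_m\cdots p_{n-2}\,(p_{n-1}\Phi_{n-1})\,\Phi_{n-2}\cdots\Phi_m\simeq p_m\cdots p_{n-2}\,\Phi_{n-2}\cdots\Phi_m\simeq\dots\simeq p_m\Phi_m\simeq\mathrm{id},$$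
through $\mathfrak S_m$-equivariant homotopies. This proves the first assertion of Theorem B.

## 6. From the map to the braid groups

**Step 8. Passing to quotients.** *Purpose: to obtain the right homotopy inverse in (1).*

The equivariant map $\Phi$ induces $F:UC_m(\Gamma)\to UC_{m|n-m}(\Gamma)$. The map $C_m(\Gamma)\to UC_m(\Gamma)$ is open, being the quotient by a group action. So its product with $\mathrm{id}_{[0,1]}$ is open and onto, hence a quotient map, and the equivariant homotopy descends. Thus $q\circ F\simeq\mathrm{id}$.

**Step 9. The retract.** *Purpose: to place $B_m(\Gamma)$ inside $\pi_1(UC_{m|n-m}(\Gamma))$.*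

Fix $c\in UC_m(\Gamma)$ and put $K=\pi_1(UC_{m|n-m}(\Gamma),F(c))$. By (F4), $q_*F_*:\pi_1(UC_m(\Gamma),c)\to\pi_1(UC_m(\Gamma),qF(c))$ is an isomorphism. Hence $F_*$ is injective, so $B_m(\Gamma,c)\cong F_*(B_m(\Gamma,c))$. The homomorphism
$$F_*\,(q_*F_*)^{-1}\,q_*:K\to F_*(B_m(\Gamma,c))$$
sends $F_*\beta$ to $F_*(q_*F_*)^{-1}(q_*F_*\beta)=F_*\beta$. So it is a retraction.

**Step 10. The covering.** *Purpose: to place $K$ inside $B_n(\Gamma)$.*

The space $C_n(\Gamma)$ is Hausdorff and $\mathfrak S_n$ acts freely on it. By (F2), $UC_{m|n-m}(\Gamma)=C_n(\Gamma)/\mathfrak S_m\to C_n(\Gamma)/\mathfrak S_n=UC_n(\Gamma)$ is a covering with $n!/m!$ sheets. By (F3) it embeds $K$ in $B_n(\Gamma)$ with index at most $n!/m!$. This proves (1).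

**Step 11. Ordered configurations.** *Purpose: to prove (2).*

Let $x\in C_m(\Gamma)$. By (F4), $\theta=\mathrm{pr}_*\Phi_*:\pi_1(C_m(\Gamma),x)\to\pi_1(C_m(\Gamma),\mathrm{pr}\,\Phi(x))$ is an isomorphism. So $\Phi_*\theta^{-1}$ is a right inverse of $\mathrm{pr}_*$ on $\pi_1(C_n(\Gamma),\Phi(x))$. This proves (2), and Theorem B. $\blacksquare$

**Proof of Theorem A.** If $\Gamma$ has a vertex of degree $\ge3$, Theorem B(1) gives $B_m(\Gamma)\hookrightarrow B_n(\Gamma)$.

Otherwise all degrees are $1$ or $2$. Then $\Gamma$ is connected and locally finite. It has finitely many vertices within any given edge-distance of a fixed one, hence it is countable. Around a vertex the set $\rho^{-1}([0,1))$ of Step 1 (formed for that vertex) is an open arc if the degree is $2$, and a half-open arc with the vertex as its end if the degree is $1$. So $\Gamma$ is a connected $1$-manifold, possibly with boundary. By the classification of such manifolds it is homeomorphic to an interval or to $S^1$. In the first case all braid groups are trivial. In the second, $B_m(S^1)\cong\mathbb Z\cong B_n(S^1)$ by (1). In every case $B_m(\Gamma)$ embeds into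 $B_n(\Gamma)$. $\blacksquare$

## 7. The circle, where no spare particle can be added

We prove Theorem C, which says exactly when one particle can be added up to homotopy.

**A vertex of degree $\ge3$.** Theorem B(1) with $n=m+1$ gives a right homotopy inverse.

**Intervals.** If $\Gamma$ has no such vertex, it is an interval or a circle, as we just saw. For an interval, $UC_m(\Gamma)$ is contractible and $UC_{m|1}(\Gamma)\ne\emptyset$. Let $F$ be any constant map. Then $q\circ F$ is constant, hence homotopic to the identity.

**The circle, $m=1$.** The map $x\mapsto(\{x\},\,p=x+\frac12)$ is a strict section.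

**The circle, $m\ge2$.** Subtracting the labeled point $p$ gives an $\mathfrak S_m$-equivariant homeomorphism $C_{m+1}(S^1)\cong S^1\times C_m((0,1))$, hence
$$UC_{m|1}(S^1)\cong S^1\times\{0<u_1<\dots<u_m<1\},$$
where $u_1,\dots,u_m$ are the positions relative to $p$. The second factor is convex, so this space is path-connected, and $\pi_1\cong\mathbb Z$ is generated by the full rotation of the whole configuration. Forgetting $p$, the full rotation of $m$ points lifts to the path $t+(\tau,\dots,\tau)$, $0\le\tau\le1$, in $E_m$, from $t$ to $t+(1,\dots,1)=\sigma^m t$. By (F5) it is $\sigma^m$ in $B_m(S^1)=\langle\sigma\rangle$. So $q_*$ has image $m\mathbb Z\subset\mathbb Z$, for every base point.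

If $q\circ F\simeq\mathrm{id}$, then $q_*F_*$ is an isomorphism by (F4), so $q_*$ is onto at the base point $F(c)$. For $m\ge2$ this contradicts the previous sentence. $\blacksquare$

So on the circle with $m\ge2$, Theorem A holds although no right homotopy inverse of $q:UC_{m|1}(S^1)\to UC_m(S^1)$ exists.

**Remark (strict sections).** A strict section of $UC_{1|1}(\Gamma)\to UC_1(\Gamma)=\Gamma$ has the form $x\mapsto(x,g(x))$ with $g(x)\ne x$. So it is the same as a continuous fixed-point-free self-map of $\Gamma$. We found one on the theta graph in Section 4. On a finite tree there is none, by the Lefschetz fixed point theorem: a finite tree is contractible, so every self-map has Lefschetz number $1$. Finite trees may well have vertices of degree $\ge3$. So in Theorem B the relation $\mathrm{pr}\circ\Phi\simeq\mathrm{id}$ cannot in general be improved to $\mathrm{pr}\circ\Phi=\mathrm{id}$.
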